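# Base change can raise the topological entropy of a rational map

## The map $(u,v)\mapsto\bigl(\tfrac u2,\tfrac{v^2+1}{u}\bigr)$ over $\mathbb R$ and over $\mathbb C$

Start with one explicit map. On $X=\mathbb P^1\times\mathbb P^1$ put
$$f(u,v)=\Bigl(\frac u2,\ \frac{v^2+1}{u}\Bigr).$$
It has real coefficients. We look at it first over $\mathbb C$. If $u_0\ne 0,\infty$, the orbit of $(u_0,v_0)$ is $u_j=u_0/2^j$, $v_{j+1}=(v_j^2+1)/u_j$, so $u_j\to0$. When $u_j$ is tiny and $v_j$ is not close to $\pm i$, the point $v_{j+1}$ is huge, $v_{j+2}$ is still larger, and the orbit runs off to $(0,\infty)$. To stay in a bounded region, $v_j$ has to remain close to the set $\{i,-i\}$. The points $(0,\pm i)$ are exactly the finite points where $f$ is not defined, because there the second coordinate reads $0/0$.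

Can an orbit visit neighborhoods of $(0,i)$ and $(0,-i)$ in any order we like? Run the recursion backward: if $v_{j+1}$ is known, $v_j$ must solve
$$v_j^2+1=u_jv_{j+1}.$$
The two solutions $w$ of $w^2+1=t$ satisfy $(i-w_1)(i-w_2)=i^2+1-t=-t$, so one of them lies within $|t|^{1/2}$ of $i$. In the same way one of them lies within $|t|^{1/2}$ of $-i$. Since $u_j$ is small, at each backward step we may choose on which side to land.

Take words of length two by hand, with $u_0=\varepsilon>0$ small and $v_2=0$. For the word $(i,-i)$ take $v_1=-i$ and $v_0^2+1=-i\varepsilon$, that is $v_0=i\sqrt{1+i\varepsilon}\approx i-\varepsilon/2$. For the word $(i,i)$ take $v_1=i$ and $v_0^2+1=i\varepsilon$, that is $v_0=i\sqrt{1-i\varepsilon}\approx i+\varepsilon/2$. Two starting points at distance about $\varepsilon$, both close to $i$, are sent to opposite sides. For words of length $n$ we get $2^n$ orbits, any two of which are far apart at some time $j<n$. This is entropy at least $\log 2$.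

Now forget $\mathbb C$ and work over $\mathbb R$. The space attached to $X$ over $\mathbb R$ is not $X(\mathbb R)$: as recalled below, it is $X(\mathbb C)$ modulo complex conjugation. There $(0,i)$ and $(0,-i)$ are one and the same point $z$. An orbit that stayed near $\{(0,i),(0,-i)\}$ in the order of a word of length $n$ now simply stays near $z$ for $n$ steps, and the word cannot be read off. We shall prove that the entropy over $\mathbb R$ is $0$ and the entropy over $\mathbb C$ is $\log2$.

Here is what the map is for. Charles Favre, Tuyen Trung Truong and Junyi Xie, in "Topological entropy of a rational map over a complete metrized field", arXiv:2208.00668 (2022), consider the topological entropy $h_{\mathrm{top}}(f)$ of a dominant rational self-map over a complete metrized field, and the following assertion.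

**Conjecture.** Let $K/k$ be any complete metrized field extension, and let $f_K:X_K\dashrightarrow X_K$ be the rational self-map induced by base change. Then $h_{\mathrm{top}}(f_K)=h_{\mathrm{top}}(f)$.

The map above shows that the conjecture is false. These notes prove this, and determine how far it fails when the algebraic closure of $k$ in $K$ is dense in $K$.

## Analytic spaces, entourages and the entropy of a rational map

A *complete metrized field* is a field complete for an absolute value $|\cdot|$, which may be archimedean, non-archimedean or trivial. In an extension $K/k$ of such fields, the absolute value of $K$ restricts to that of $k$. We use the textbook fact that an absolute value on a complete field extends uniquely to every algebraic extension.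

**Definition 1 (analytification).** Let $Y$ be a projective scheme over a complete metrized field $L$. Over an affine chart $\mathrm{Spec}\,A$, the points of $Y^{\mathrm{an}}$ are the multiplicative seminorms $a\mapsto|a(x)|$ on $A$ that extend the absolute value of $L$, with the coarsest topology making all functions $x\mapsto|a(x)|$ continuous; the charts are glued. The kernel of $x$ is a prime $\mathfrak p$ of $A$, and $\mathscr H(x)$ denotes the completion of $\mathrm{Frac}(A/\mathfrak p)$.

The space $Y^{\mathrm{an}}$ is compact Hausdorff. A morphism $g$ induces $g^{\mathrm{an}}$ by $|a(g^{\mathrm{an}}(x))|=|(g^*a)(x)|$, and we write $g$ for $g^{\mathrm{an}}$. A closed subscheme $I$ given by an ideal $J$ has $I^{\mathrm{an}}=\{x: |a(x)|=0\text{ for all }a\in J\}$. If $M\supset L$ is an extension, every $M$-point $p$ gives the point $a\mapsto|a(p)|$ of $Y^{\mathrm{an}}$.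

**Example.** For $L=\mathbb C$, $Y^{\mathrm{an}}=Y(\mathbb C)$. For $L=\mathbb R$, the seminorm $g\mapsto|g(c)|$ on $\mathbb R[v]$ is the same for $c$ and $\bar c$; all points of $\mathbb A^{1,\mathrm{an}}_{\mathbb R}$ are of this form, so this space is $\mathbb C$ modulo conjugation, a closed half-plane. In general $Y^{\mathrm{an}}$ over $\mathbb R$ is $Y(\mathbb C)$ modulo conjugation.

A compact Hausdorff space $Y$ has a unique uniform structure: its *entourages* are the neighborhoods $U$ of the diagonal in $Y\times Y$. (For a metric these are the sets containing some $\{d(x,y)<\varepsilon\}$.) Call $A\subset Y$ *$U$-small* if $A\times A\subset U$. Every point has a $U$-small open neighborhood, and $Y$ has a finite cover by $U$-small open sets. The Lebesgue covering property says: for an open cover $(V_x)$ there is a symmetric entourage $V$ such that every $V[p]=\{p':(p,p')\in V\}$ lies in some $V_x$.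

**Definition 2 (entropy).** Let $Y$ be a projective scheme over a complete metrized field, $I\subset Y$ a closed subscheme, $g:Y\setminus I\to Y$ a morphism. Put
$$\Omega=\{x\in Y^{\mathrm{an}}:g^n(x)\notin I^{\mathrm{an}}\text{ for all }n\ge0\}.$$
For an entourage $U$ and $n\ge1$, a set $E\subset\Omega$ is $(n,U)$-separated if for distinct $x,y\in E$ there is $0\le j<n$ with $(g^j(x),g^j(y))\notin U$. Let $s(n,U)\in[0,\infty]$ be the supremum of the cardinalities of such sets, and
$$h_{\mathrm{top}}(g)=\sup_U\limsup_{n\to\infty}\frac1n\log s(n,U).$$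

If $I=\emptyset$ this is the usual topological entropy, and the same formula defines $h_{\mathrm{top}}$ for any continuous self-map of a compact Hausdorff space.

**Example.** For doubling on $\mathbb R/\mathbb Z$ and $U=\{\mathrm{dist}(x,y)<1/4\}$, the $2^n$ points $a/2^n$ ($n\ge2$) are $(n,U)$-separated: a distance below $1/4$ doubles at each step, and starting from at least $2^{-n}$ it reaches $1/4$ after at most $n-2$ steps.

Upper bounds on entropy will come from one counting principle.

**Counting principle.** Suppose every $x\in\Omega$ can be assigned a sequence $(A_0,\dots,A_{n-1})$ of $U$-small sets with $g^j(x)\in A_j$, and only $N$ sequences occur. Then $s(n,U)\le N$. Indeed two points with the same sequence satisfy $(g^j(x),g^j(y))\in U$ for all $j<n$, so an $(n,U)$-separated set contains at most one of them.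

Finally, base change. Let $X$ be a projective variety (reduced and irreducible) over $k$ and $f:X\dashrightarrow X$ a dominant rational map, given by a morphism $X\setminus\mathrm{Ind}(f)\to X$. For $K/k$, set $\mathrm{Ind}(f_K)=\mathrm{Ind}(f)_K$ and let $f_K$ be the base change of the morphism. Restriction of seminorms is a continuous map $\pi:X_K^{\mathrm{an}}\to X^{\mathrm{an}}$ with $\pi\circ f_K=f\circ\pi$ off $\mathrm{Ind}(f_K)^{\mathrm{an}}$ and $\pi^{-1}(\mathrm{Ind}(f)^{\mathrm{an}})=\mathrm{Ind}(f_K)^{\mathrm{an}}$. In particular $\pi(\Omega_K)\subset\Omega$. Two facts are given in advance: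

* for every $K/k$ one has $h_{\mathrm{top}}(f_K)\ge h_{\mathrm{top}}(f)$;
* if $f$ is regular and $K=\widehat{k^{\mathrm{alg}}}$, then $h_{\mathrm{top}}(f_K)=h_{\mathrm{top}}(f)$.

**Example.** The simplest base change: $k=\mathbb R$, $K=\mathbb C$, $X=\mathrm{Spec}\,\mathbb C$, $f$ induced by conjugation. Then $X^{\mathrm{an}}$ is a point, $X_K=\mathrm{Spec}(\mathbb C\otimes_{\mathbb R}\mathbb C)$ is two points, and $f_K$ swaps them. Points of $X^{\mathrm{an}}$ do split, but $s(n,U)\le2$ and both entropies are $0$.

## Theorems on $\log r_K(P)$ and $\log[k_s:k]$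

For $P\in k[v]$ monic and $K/k$, let $r_K=r_K(P)$ be the number of distinct monic irreducible factors of $P$ over $K$.

**Theorem 3.** Let $k$ be complete and non-trivially valued (archimedean or not), $\lambda\in k$ with $0<|\lambda|<1$, $P\in k[v]$ monic of degree $d\ge1$, and $f(u,v)=(\lambda u,P(v)/u)$ on $\mathbb P^1_k\times\mathbb P^1_k$. Then $h_{\mathrm{top}}(f_K)=\log r_K(P)$ for every complete extension $K/k$ (including $K=k$).

So the conjecture fails whenever $P$ is irreducible over $k$ but $r_K\ge2$. Examples: $k=\mathbb R$, $K=\mathbb C$, $P=v^2+1$, $\lambda=\frac12$; or $k=\mathbb Q_p$ with $p$ odd, $\lambda=p$, $P=v^2-a$ with $a$ a non-square unit, and $K=\mathbb Q_p(\sqrt a)$ or $K=\mathbb C_p$.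

**Theorem 4.** Let $K/k$ be any extension of complete metrized fields (trivial absolute values allowed), and let $k_s\subset K$ be the set of elements of $K$ that are separable algebraic over $k$.

(a) For every finite subextension $k\subset k'\subset k_s$ with $k'\ne k$ there is a dominant $f:\mathbb P^1_k\times\mathbb P^1_k\dashrightarrow\mathbb P^1_k\times\mathbb P^1_k$ with $h_{\mathrm{top}}(f)=0$ and $h_{\mathrm{top}}(f_K)\ge\log[k':k]$. In particular the conjecture fails for $K/k$ whenever $k_s\ne k$.

(b) If the algebraic closure of $k$ in $K$ is dense in $K$ (e.g. $K/k$ finite, or $K=\widehat{k^{\mathrm{alg}}}$), then for all $(X,f)$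
$$h_{\mathrm{top}}(f)\le h_{\mathrm{top}}(f_K)\le h_{\mathrm{top}}(f)+\log[k_s:k].$$
By (a) the constant $\log[k_s:k]\in[0,\infty]$ is optimal, and it is attained when finite. Hence for such $K/k$ the equality $h_{\mathrm{top}}(f_K)=h_{\mathrm{top}}(f)$ holds for all $(X,f)$ if and only if $k_s=k$.

Extensions with $k_s=k$ that are not of the type in (b), for example $k$ algebraically closed and $K\ne k$, are not treated here.

## Finite fibers: equality for regular maps, and the failure at an indeterminacy point

A sensible first attempt is to prove the conjecture, say for $K/k$ finite, from the finiteness of the fibers of $\pi$. We record two lemmas that we need later anyway, and then see how far they go.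

**Lemma 5 (comparison).** Let $(Y,I,g)$ and $(Y',I',g')$ be data as in Definition 2, possibly over different fields, and $\pi:Y'^{\mathrm{an}}\to Y^{\mathrm{an}}$ a continuous map with $\pi^{-1}(I^{\mathrm{an}})=I'^{\mathrm{an}}$ and $\pi g'=g\pi$ off $I'^{\mathrm{an}}$. Let $U$ be an entourage of $Y'^{\mathrm{an}}$ whose interior $U^\circ$ contains every pair $(x,y)$ with $\pi(x)=\pi(y)$. Then there is an entourage $V$ of $Y^{\mathrm{an}}$ with $(\pi\times\pi)^{-1}(V)\subset U$, and $s_{g'}(n,U)\le s_g(n,V)$ for all $n$.

**Proof.** The set $(\pi\times\pi)(Y'^{\mathrm{an}}\times Y'^{\mathrm{an}}\setminus U^\circ)$ is compact, and it misses the diagonal by hypothesis. Let $V$ be its complement, an open neighborhood of the diagonal. By construction $(\pi\times\pi)^{-1}(V)\subset U^\circ\subset U$. Let $E\subset\Omega'$ be $(n,U)$-separated. Then $\pi(E)\subset\Omega$. If $x\ne y$ in $E$ and $(g'^j(x),g'^j(y))\notin U$, then $(g^j(\pi x),g^j(\pi y))\notin V$. Since $V$ contains the diagonal, $\pi x\neq\pi y$. So $\pi$ is injective on $E$ and $\pi(E)$ is $(n,V)$-separated. $\square$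

**Lemma 6 (fibers).** Let $k_1/k$ be a finite extension of complete metrized fields of degree $D$. Then the fibers of $\pi:X_{k_1}^{\mathrm{an}}\to X^{\mathrm{an}}$ have at most $D$ points.

**Proof.** Let $x$ lie in the chart $\mathrm{Spec}\,A$, with kernel $\mathfrak p$. A point $y$ over $x$ is a multiplicative seminorm on $A\otimes_kk_1$ that restricts to $x$ on $A$. It vanishes on $\mathfrak p\otimes k_1$ and is non-zero on $A\setminus\mathfrak p$, so it extends uniquely to $\mathrm{Frac}(A/\mathfrak p)\otimes_kk_1$. If $e_1,\dots,e_D$ is a basis of $k_1/k$, then $|\sum a_ie_i|\le\sum|a_i||e_i|$, so it extends uniquely by continuity to a multiplicative seminorm on $B=\mathscr H(x)\otimes_kk_1$ extending the absolute value of $\mathscr H(x)$. Its kernel is one of the primes of the finite $\mathscr H(x)$-algebra $B$. The residue field at that prime is finite over the complete field $\mathscr H(x)$, so its absolute value is determined. Hence $\#\pi^{-1}(x)\le\#\mathrm{Spec}\,B\le\dim_{\mathscr H(x)}B=D$. $\square$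

**The attempt, for $f$ regular.** Let $K/k$ be finite of degree $D$, $f$ regular, $U$ an entourage of $X_K^{\mathrm{an}}$, and $M\ge1$ an integer. Let $\pi^{-1}(x)=\{y_1,\dots,y_e\}$ with $e\le D$. As $f_K,\dots,f_K^{M-1}$ are continuous everywhere, $y_i$ has an open neighborhood $O_i$ such that $f_K^j(O_i)$ is $U$-small for $0\le j<M$. Since $\pi$ is a closed map, $O_1\cup\dots\cup O_e\supset\pi^{-1}(V_x)$ for some open $V_x\ni x$. Choose a symmetric $V$ by the Lebesgue property for the cover $(V_x)$, and let $E_0\subset X^{\mathrm{an}}$ be a maximal $(n,V)$-separated set. It is finite: by the counting principle $s(n,V)\le N^n$ if $N$ $V$-small sets cover $X^{\mathrm{an}}$. Given $y\in X_K^{\mathrm{an}}$, maximality gives $p\in E_0$ with $f^j(\pi(y))\in V[f^j(p)]$ for $0\le j<n$. At the times $j=0,M,2M,\dots$ the point $f_K^j(y)$ therefore lies in one of at most $D$ sets $O_i$ depending only on $p$ and $j$, and this set then provides $U$-small sets for $M$ consecutive times. The counting principle gives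
$$s_{f_K}(n,U)\le D^{\lceil n/M\rceil}\,s_f(n,V).\tag{1}$$
So the growth rate for $U$ is at most $h_{\mathrm{top}}(f)+\frac{\log D}{M}$. Letting $M\to\infty$ gives $h_{\mathrm{top}}(f_K)\le h_{\mathrm{top}}(f)$: for regular $f$ and finite $K/k$ the attempt succeeds.

**Where it stops.** For rational $f$ the neighborhoods $O_i$ need not exist when $M\ge2$. Take the map of the first section and $x=z$, whose fiber over $\mathbb R$ is $\{(0,i),(0,-i)\}$. Let $O$ be any neighborhood of $(0,i)$ in $X(\mathbb C)$. For a prescribed $v'$ and small $u\ne0$, a solution $v$ of $v^2+1=uv'$ lies within $|uv'|^{1/2}$ of $i$, so $(u,v)\in O$ and $f(u,v)=(u/2,v')$. With $v'=i$ and $v'=-i$ we see that $f(O\cap\Omega)$ comes arbitrarily close to both $(0,i)$ and $(0,-i)$, and it is not $U$-small if $U$ separates these. Only $M=1$ survives, because $f_K^0=\mathrm{id}$ is always continuous. It costs a factor $D$ at every step. That case is the upper bound in Theorem 4(b), and the maps below pay the full price.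

## A family of maps and its indeterminacy points

Let $f(u,v)=(b(u),P(v)/u)$ with $P\in k[v]$ monic of degree $d\ge1$, in one of two cases:

* (N) $k$ is non-trivially valued and $b(u)=\lambda u$ with $0<|\lambda|<1$;
* (T) $k$ is trivially valued and $b(u)=u^m$ with $m\ge2$ prime to the characteristic exponent of $k$.

Case (T) is needed because a trivially valued field has no $\lambda$ with $0<|\lambda|<1$. The map $f$ is dominant, since $b$ and $P$ are non-constant.

**Step 1: the indeterminacy locus.** Put $\bar u=1/u$, $\bar v=1/v$ and $P^*(\bar v)=\bar v^dP(1/\bar v)$, so $P^*(0)=1$. The first coordinate $b(u)$ is defined everywhere. The second coordinate, as a point of $\mathbb P^1$, is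
$$[P(v):u],\qquad [\bar uP(v):1],\qquad[P^*(\bar v):u\bar v^d],\qquad[\bar uP^*(\bar v):\bar v^d]$$
in the charts $(u,v)$, $(\bar u,v)$, $(u,\bar v)$, $(\bar u,\bar v)$. The two entries vanish together where $u=0=P(v)$ in the first chart, nowhere in the second, and where $u=0=P^*(\bar v)$ in the third (if $\bar v=0$ then $P^*(\bar v)=1$), which is again $u=0=P(v)$. In the fourth, $\bar v=0$ forces $\bar u=0$. So $f$ is defined off $\{u=0=P(v)\}\cup\{(\infty,\infty)\}$. It extends over none of these points. Near a point with $u=0=P(v)$ the second coordinate is $0$ on $\{P(v)=0,\,u\ne0\}$ and $\infty$ on $\{u=0,\,P(v)\ne0\}$, and both sets have the point in their closure. Near $(\infty,\infty)$ it is $0$ on $\{u=\infty,\,v\ne\infty\}$ and $\infty$ on $\{v=\infty,\,u\ne\infty\}$. Hence, as a set,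
$$\mathrm{Ind}(f)=\{u=0=P(v)\}\cup\{(\infty,\infty)\}.$$

**Step 2: the action on absolute values.** Let $L$ be a complete extension of $k$ (including $L=k$), $Y=\mathbb P^1_L\times\mathbb P^1_L$; the map $f_L$ is given by the same formula and the same $\mathrm{Ind}$ over $L$. The functions $|u|,|v|,|P(v)|:Y^{\mathrm{an}}\to[0,\infty]$ are continuous, and $|P(v)|=\infty$ exactly where $v=\infty$, because $|P(v)|=|v|^d|P^*(\bar v)|$ and $P^*(0)=1$. For $x\notin\mathrm{Ind}(f_L)^{\mathrm{an}}$,
$$|u(f(x))|=|\lambda||u(x)|\ \text{ in case (N)},\quad |u(x)|^m\ \text{ in case (T)};\qquad |v(f(x))|=\frac{|P(v)(x)|}{|u(x)|}.\tag{2}$$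
The forms $0/0$ and $\infty/\infty$ do not occur, precisely because $x\notin\mathrm{Ind}$.

**Step 3: counting the indeterminacy points over $u=0$.** Let $P_1,\dots,P_r$, $r=r_L(P)$, be the distinct monic irreducible factors of $P$ over $L$. The absolute value of $L$ extends uniquely to the finite extension $L[v]/P_i$, so $\{u=0=P_i(v)\}$ carries exactly one point $z_i$ of $Y^{\mathrm{an}}$, and
$$\{x\in Y^{\mathrm{an}}:u=0,\ P(v)=0\}=\{z_1,\dots,z_r\}.\tag{3}$$
For $P=v^2+1$ this is one point over $\mathbb R$ and two points over $\mathbb C$.

## Orbits through prescribed indeterminacy points: $h_{\mathrm{top}}(f_L)\ge\log r_L$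

**Proposition 7.** In both cases (N) and (T), $h_{\mathrm{top}}(f_L)\ge\log r_L(P)$ for every complete extension $L/k$.

**Step 1: a field with enough points.** We want to solve equations, with small nonzero $u$. Let $M\supset L$ be complete, algebraically closed and non-trivially valued: $\widehat{L^{\mathrm{alg}}}$ if $L$ is non-trivially valued, the completed algebraic closure of $L((t))$ otherwise. The map $M^2\to Y^{\mathrm{an}}$ is continuous, since each $|g(u,v)|$ is. If $\alpha_i\in M$ is a root of $P_i$, then $(0,\alpha_i)\mapsto z_i$.

**Step 2: an entourage that reads the words.** Let $B_i$ be pairwise disjoint closed neighborhoods of the $z_i$ and let $U$ be the complement of $\bigcup_{i\ne i'}B_i\times B_{i'}$. It is open and contains the diagonal, so it is an entourage. By continuity choose $\rho\in(0,1]$, $\sigma\in(0,1)$ such that $|u|\le\sigma$ and $|v-\alpha_i|\le\rho$ imply that the image of $(u,v)$ lies in $B_i$.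

**Step 3: solving near a chosen root.** For $t\in M$ and a root $\alpha$ of $P$ there is $w\in M$ with $P(w)=t$ and $|w-\alpha|\le|t|^{1/d}$. Indeed the product of $\alpha-w$ over the $d$ roots $w$ of $P-t$ is $P(\alpha)-t=-t$, so some factor has absolute value at most $|t|^{1/d}$.

**Step 4: building the orbit backward.** Let $A=1+\max_i|\alpha_i|$. Choose $u_0\in M^\times$ with $|u_0|\le\sigma$ and $|u_0|A\le\rho^d$, and put $u_j=b^j(u_0)$. Then $0<|u_j|\le|u_0|$; in case (T) this uses $\sigma<1$. Given a word $(i_0,\dots,i_{n-1})\in\{1,\dots,r\}^n$, set $v_n=0$ and choose successively $v_{n-1},\dots,v_0$ with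
$$P(v_j)=u_jv_{j+1},\qquad|v_j-\alpha_{i_j}|\le|u_jv_{j+1}|^{1/d}.$$
By descending induction $|v_{j+1}|\le A$, hence $|v_j-\alpha_{i_j}|\le(|u_0|A)^{1/d}\le\rho\le1$ and $|v_j|\le A$. So $f^j(u_0,v_0)=(u_j,v_j)$ lies in $B_{i_j}$ for $0\le j<n$.

**Step 5: conclusion.** The whole forward orbit stays in $M^\times\times M$, so $u$ is never $0$ or $\infty$ and the orbit never meets $\mathrm{Ind}$; the point is in $\Omega$. If two words differ at $j$, the two points are at time $j$ in $B_i$ and $B_{i'}$ with $i\ne i'$, so the pair is not in $U$. Thus $s(n,U)\ge r^n$ for all $n$. $\square$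

## Counting itineraries when $|\lambda|<1$: $h_{\mathrm{top}}(f_L)\le\log r_L$

**Proposition 8.** In case (N), $h_{\mathrm{top}}(f_L)\le\log r_L(P)$ for every complete extension $L/k$.

The plan is as follows. The value $|u|$ decreases geometrically, so all but boundedly many times are spent near $u=\infty$ or near $u=0$. Near $u=0$ an orbit hugs the $z_i$ for a while (this costs a factor $r$ per step), and once it leaves them it falls toward $(0,\infty)$ and costs nothing more.

Fix an entourage $U$ of $Y^{\mathrm{an}}$, a cover by $U$-small open sets $C_1,\dots,C_N$, and $U$-small open neighborhoods $W_i\ni z_i$ and $W_\infty\ni(\infty,\infty)$.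

**Step 1: constants near $u=0$.** We want a trap near $(0,\infty)$. The compact sets $\{|u|\le\delta,\ |v|\ge R\}$ decrease, as $\delta\to0$ and $R\to\infty$, to the single point $(0,\infty)$. So there are $\delta_1>0$ and arbitrarily large $R\ge1$ for which
$$\mathcal N=\{|u|<\delta_1,\ |v|>R\}$$
is $U$-small. By the triangle inequality we may take $R$ so large that $|v|>R$ implies $|P(v)|\ge|v|^d/2\ge|v|/2$. Next, the compact sets $\{|u|\le\delta\}\setminus\bigcup W_i$ decrease to $\{u=0\}\setminus\bigcup W_i$, on which $P(v)\ne0$ by (3). There $|P(v)|$ is bounded below by a positive constant, so for some $c>0$ the open set $\{|P(v)|>c\}$ contains it. By compactness there is $\delta_2>0$ with $|P(v)|\ge c$ on $\{|u|\le\delta_2\}\setminus\bigcup W_i$. Suppose $\delta\le\min(\delta_1,\delta_2,c/R,1/2)$. For $x\notin\mathrm{Ind}$ with $|u(x)|<\delta$ we claim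
$$x\notin\textstyle\bigcup W_i\Rightarrow f(x)\in\mathcal N;\qquad x\in\mathcal N\Rightarrow f(x)\in\mathcal N.\tag{4}$$
In both cases $|u(f(x))|=|\lambda||u(x)|<\delta_1$. In the first, $|v(f(x))|\ge c/|u(x)|>c/\delta\ge R$. In the second, $|v(f(x))|\ge|v(x)|/(2|u(x)|)\ge|v(x)|>R$.

**Step 2: constants near $u=\infty$.** Now a trap near $(\infty,0)$, which holds as long as $|u|$ is large. The compact sets $\{|u|\ge1/\delta,\ |v|\le\eta\}$ decrease to $(\infty,0)$, so for some $\delta_3>0$, $\eta\in(0,1]$ the set $\mathcal N'=\{|u|>1/\delta_3,\ |v|<\eta\}$ is $U$-small. The compact sets $\{|u|\ge1/\delta\}\setminus W_\infty$ decrease to $\{u=\infty\}\setminus W_\infty$, where $v\ne\infty$. So there are $\delta_4>0$, $R'\ge1$ with $|v|\le R'$ on $\{|u|\ge1/\delta_4\}\setminus W_\infty$. Let $C'$ be a finite upper bound of $|P(v)|$ on $\{|v|\le R'\}$, and suppose $\delta\le\min(\delta_3,\delta_4)$, $\delta C'<\eta$. If $x\notin\mathrm{Ind}$, $|u(x)|>1/\delta$ and ($x\notin W_\infty$ or $x\in\mathcal N'$), then $|v(x)|\le R'$, hence $|v(f(x))|\le C'/|u(x)|\le\delta C'<\eta$. So $f(x)\in\mathcal N'$, provided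 still $|u(f(x))|>1/\delta$.

**Step 3: assigning sequences.** Fix $\delta\in(0,1/2]$ satisfying all these conditions. Let $x\in\Omega$, $x_j=f^j(x)$, $0\le j<n$. As $|u(x_j)|=|\lambda|^j|u(x)|$, the times $0,\dots,n-1$ split into three successive, possibly empty, intervals.

* I, where $|u|>1/\delta$. Let $\beta$ be the first time in I with $x_\beta\notin W_\infty$, if any. Assign $W_\infty$ before $\beta$, some $C_l\ni x_\beta$ at $\beta$, and $\mathcal N'$ after $\beta$; Step 2 allows this.
* II, where $\delta\le|u|\le1/\delta$. This lasts at most $T=1+\lfloor2\log(1/\delta)/\log(1/|\lambda|)\rfloor$ steps. Assign to each time some $C_l\ni x_j$.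
* III, where $|u|<\delta$. Let $a$ be the first time in III with $x_a\notin\bigcup W_i$, if any. Assign some $W_i\ni x_j$ before $a$, some $C_l\ni x_a$ at $a$, and $\mathcal N$ after $a$; (4) allows this.

**Step 4: counting.** All assigned sets are $U$-small. There are at most $(n+1)^4$ choices for the two ends of the intervals and for $\beta,a$ (including "none"), at most $N^{T+2}$ choices of the $C_l$, and at most $r^n$ choices of the $W_i$. So $s(n,U)\le(n+1)^4N^{T+2}r^n$, where $N,T$ do not depend on $n$. Hence $\limsup\frac1n\log s(n,U)\le\log r$ for every $U$. $\square$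

Propositions 7 and 8 prove Theorem 3. With $k=\mathbb R$, $K=\mathbb C$, $P=v^2+1$, $\lambda=\frac12$ we get $h_{\mathrm{top}}(f)=0$ and $h_{\mathrm{top}}(f_{\mathbb C})=\log2$, so the conjecture is false.

## Isometric dynamics on a closed disc

Theorem 4(a) also allows trivially valued $k$. There $b(u)=u^m$, and the counting of Proposition 8 breaks at one precise place: a point with $|u|$ slightly below $1$ takes arbitrarily many steps before $|u|^{m^j}<\delta$, so the duration $T$ of the middle interval is unbounded. Moreover the set $\{|u|=1\}$ is invariant. We get around the first problem with invariant measures, which do not see transient behavior. The second leads to the following kind of dynamics. For a field endomorphism $\tau$, write $g^\tau$ for $g$ with $\tau$ applied to its coefficients, and similarly $g^\iota$.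

**Lemma 9.** Let $L$ be a complete non-archimedean field (possibly trivially valued), $\tau:L\to L$ an isometric field endomorphism, and $Q\in L[v]$ with coefficients of absolute value $\le1$. Let $\mathbb D=\{|v|\le1\}\subset\mathbb A^{1,\mathrm{an}}_L$ and define $\Phi:\mathbb D\to\mathbb D$ by $|g(\Phi(x))|=|g^\tau(Q)(x)|$ for $g\in L[v]$. Then $h_{\mathrm{top}}(\Phi)=0$.

Here $\Phi(x)$ is a multiplicative seminorm extending that of $L$ because $\tau$ is isometric; $|v(\Phi(x))|=|Q(x)|\le1$; and $\Phi$ is continuous since each $x\mapsto|g^\tau(Q)(x)|$ is.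

**Step 1: representing points by elements of a field.** This lets us compute with the ultrametric inequality. A *representation* of $x\in\mathbb D$ is a triple $(M,\iota,w)$ with $M$ complete algebraically closed non-archimedean, $\iota:L\to M$ isometric, $w\in M$, $|w|\le1$ and $|g(x)|=|g^\iota(w)|$ for all $g\in L[v]$. One exists: take for $M$ the completed algebraic closure of $\mathscr H(x)$ and for $w$ the image of $v$. If $(M,\iota,w)$ represents $x$, then $(M,\iota\tau,Q^\iota(w))$ represents $\Phi(x)$, since
$$|g(\Phi(x))|=|g^\tau(Q)(x)|=|g^{\iota\tau}(Q^\iota(w))|.$$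

**Step 2: distance to the roots of a polynomial.** We replace $|g(x)|$ by a quantity that behaves like a distance. Let $g\in L[v]$ be monic irreducible, $(M,\iota,w)$ a representation of $x$, and $\hat\iota:L^{\mathrm{alg}}\to M$ an extension of $\iota$; it is isometric, by uniqueness of extensions of absolute values. Let
$$t=\min_b|w-\hat\iota(b)|$$
over the roots $b$ of $g$, attained at $b_0$. Then $|w-\hat\iota(b)|=\max(t,|b_0-b|)$. Indeed $w-\hat\iota(b)=(w-\hat\iota(b_0))+\hat\iota(b_0-b)$. If $|b_0-b|\ne t$, the ultrametric inequality gives the maximum. If $|b_0-b|=t$, it gives $\le t$, and minimality gives $\ge t$. So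
$$|g(x)|=\varphi_g(t),\qquad\varphi_g(t)=\prod_b\max(t,|b_0-b|)\quad\text{(roots with multiplicity)}.$$
The function $\varphi_g$ does not depend on $b_0$, because $\mathrm{Aut}(L^{\mathrm{alg}}/L)$ acts transitively on the roots, by isometries. It is continuous and strictly increasing (the factors with $b=b_0$ are $t$, the others are non-decreasing and positive), with $\varphi_g(0)=0$ and $\varphi_g(t)\to\infty$. So it is a homeomorphism of $[0,\infty)$, and $t=\varphi_g^{-1}(|g(x)|)=:t_g(x)$ depends only on $x$, is continuous in $x$, and determines $|g(x)|$.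

**Example.** For $g=v-c$ one has $t_g(x)=|(v-c)(x)|$. For $L=\mathbb Q$ trivially valued and $g=v^2+1$, the roots differ by $2i$, of absolute value $1$, so $\varphi_g(t)=t\max(t,1)$ and $t_g(x)=|g(x)|$ when $|g(x)|\le1$.

**Step 3: finitely many thresholds suffice.** Every polynomial is a product of a constant and monic irreducible ones. The roots of a monic irreducible $g$ all have the same absolute value; if it is $>1$, then $|w-\hat\iota(b)|=|b|$ and $|g|$ is constant on $\mathbb D$. If it is $\le1$, then $t_g$ takes values in $[0,1]$. So the $t_g$ of the second kind embed $\mathbb D$ in a product of intervals, and the uniform structure is induced from there. Given an entourage $U$, there are monic irreducible $g_1,\dots,g_s$ with roots of absolute value $\le1$ and $\varepsilon>0$ such that $|t_{g_i}(x)-t_{g_i}(y)|<\varepsilon$ for all $i$ implies $(x,y)\in U$. Write $t_i=t_{g_i}$ and choose $0<\rho_1<\dots<\rho_N\le1$ with $\rho_1$, $1-\rho_N$ and all gaps $<\varepsilon$. If $t_i(x)<\rho_l\Leftrightarrow t_i(y)<\rho_l$ for all $i,l$, then $t_i(x),t_i(y)$ lie in the same interval $[0,\rho_1)$, $[\rho_l,\rho_{l+1})$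 or $[\rho_N,1]$, so $(x,y)\in U$.

**Step 4: closeness at one scale persists forever.** For each $i$ fix a root $b_i$ of $g_i$ and let $x_i\in\mathbb D$ be the point $|g(x_i)|=|g(b_i)|$. Claim: if $t_i(x)<\rho$, then for all $j\ge0$ and all $i'$,
$$t_{i'}(\Phi^jx)<\rho\iff t_{i'}(\Phi^jx_i)<\rho.$$
Take a representation $(M,\iota,w)$ of $x$. Composing $\hat\iota$ with an automorphism of $L^{\mathrm{alg}}/L$, we may assume $|w-\hat\iota(b_i)|<\rho$. Then $(M,\iota,\hat\iota(b_i))$ represents $x_i$. Put $Q_0=v$ and $Q_{j+1}=Q^{\iota\tau^j}(Q_j)\in M[v]$. By Step 1, $\Phi^jx$ and $\Phi^jx_i$ are represented by $(M,\iota\tau^j,Q_j(w))$ and $(M,\iota\tau^j,Q_j(\hat\iota(b_i)))$. The coefficients of $Q_j$ have absolute value $\le1$, and $w,\hat\iota(b_i)$ lie in the closed unit disc, so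
$$|Q_j(w)-Q_j(\hat\iota(b_i))|\le|w-\hat\iota(b_i)|<\rho.$$
Compute both $t_{i'}$ with one and the same extension of $\iota\tau^j$ to $L^{\mathrm{alg}}$. By the ultrametric inequality, one of the two points is at distance $<\rho$ from the image of a given root if and only if the other is. This is the claim.

**Step 5: counting.** Fix $\rho=\rho_l$ and consider the itinerary $j\mapsto(1_{t_i(\Phi^jx)<\rho})_{1\le i\le s}$, $0\le j<n$. Either it is identically $0$, or there is a first time $a$ at which some entry $i$ equals $1$. In the second case, by the claim applied to $\Phi^ax$, from $a$ on it is the itinerary of $x_i$. So at most $1+ns$ itineraries occur, and for all $N$ thresholds together at most $(1+ns)^N$. Points with the same itineraries for all thresholds satisfy $(\Phi^jx,\Phi^jy)\in U$ for $j<n$, by Step 3. Therefore $s(n,U)\le(1+ns)^N$ and $h_{\mathrm{top}}(\Phi)=0$. $\square$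

## Zero entropy over a trivially valued field when $P$ is irreducible

**Proposition 10.** In case (T), if $P$ is irreducible over $k$ of degree $d\ge2$, then $h_{\mathrm{top}}(f)=0$.

**Step 1: reduction to countable $k$.** We want a metrizable space, in order to use measures. Let $U$ be an entourage of $X^{\mathrm{an}}$, $X=\mathbb P^1_k\times\mathbb P^1_k$. For finitely generated (hence countable) subfields $k_0\subset k$ containing the coefficients of $P$, let $\pi_{k_0}:X^{\mathrm{an}}\to X^{\mathrm{an}}_{k_0}$, $X_{k_0}=\mathbb P^1_{k_0}\times\mathbb P^1_{k_0}$, be the restriction of seminorms. The four standard charts are preimages of charts, and every polynomial over $k$ has coefficients in some $k_0$, so the $\pi_{k_0}$ are jointly injective. The closed sets $(\pi_{k_0}\times\pi_{k_0})^{-1}(\Delta)$, where $\Delta$ is the diagonal, form a directed decreasing family with intersection the diagonal of $X^{\mathrm{an}}$, so by compactness one of them lies in $U^\circ$. For this $k_0$, $\pi_{k_0}$ satisfies the hypotheses of Lemma 5 (it commutes with the maps, and $\mathrm{Ind}$ is the preimage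 of $\mathrm{Ind}$), so $s_k(n,U)\le s_{k_0}(n,U_0)$ for an entourage $U_0$ of $X_{k_0}^{\mathrm{an}}$. As $P$ is irreducible over $k_0$ too, it suffices to treat $k_0$. So assume $k$ countable. Then each chart has its topology generated by countably many functions $|g|$, so $X^{\mathrm{an}}$ is compact Hausdorff and second countable, hence metrizable.

**Step 2: a compact space of sequences.** The map $f$ is not defined on a compact space, so we pass to closures of orbits. Let $\Gamma\subset(X^{\mathrm{an}})^{\mathbb N}$ be the closure of $\{(f^j(x))_j:x\in\Omega\}$, and $\sigma$ the shift; $\sigma(\Gamma)\subset\Gamma$. An entourage $U$ gives the entourage $\{(\gamma,\gamma'):(\gamma_0,\gamma'_0)\in U\}$ of $\Gamma$, for which $(n,U)$-separated orbits are $n$-separated points. So $h_{\mathrm{top}}(f)\le h_{\mathrm{top}}(\sigma|_\Gamma)$. By the variational principle, $h_{\mathrm{top}}(\sigma|_\Gamma)$ is the supremum of the measure entropies $h_\mu(\sigma)$ over ergodic $\sigma$-invariant Borel probability measures $\mu$ on $\Gamma$. We show that $h_\mu(\sigma)=0$ for each. For $(x_j)\in\Gamma$ we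 have, by continuity,
$$u(x_{j+1})=b(u(x_j))\ \text{ in }\mathbb P^{1,\mathrm{an}};\qquad x_{j+1}=f(x_j)\ \text{ if }x_j\notin\mathrm{Ind}^{\mathrm{an}}.\tag{5}$$
The first is a closed condition that holds on orbits. For the second, $\mathrm{Ind}^{\mathrm{an}}$ is closed and $f$ is continuous off it.

**Step 3: three cases for $|u|$.** We use Poincaré recurrence, in two forms. If no point of a measurable set $A$ ever returns to $A$, then $\mu(A)=0$, since the sets $\sigma^{-n}A$ are disjoint of equal measure. And $\mu$-a.e. $\gamma$ is a limit of $\sigma^{n_i}\gamma$ with $n_i\to\infty$. By (5), $|u(x_{j+1})|=|u(x_j)|^m$. For $0<s<1$, a value in $(s^m,s]$ is $\le s^m$ at all later times, so $\{|u(x_0)|\in(s^m,s]\}$ is null. Countably many such intervals cover $(0,1)$. The intervals $[s,s^m)$ with $s>1$ treat $(1,\infty)$ likewise. The sets $\{|u(x_0)|=0\}$, $\{|u(x_0)|=1\}$, $\{|u(x_0)|=\infty\}$ are $\sigma$-invariant, so by ergodicity one of them has full measure.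

**Step 4: the case $u\equiv0$.** This is where irreducibility enters. By (3) the only point of $\mathrm{Ind}^{\mathrm{an}}$ over $u=0$ is $z_1$. Any other point over $u=0$ maps to $q=(0,\infty)$ by (2), and $q$ is fixed. So the sequences are $z_1^\infty$, or $z_1^a\,y\,q^\infty$ with $a\ge0$ and $y\ne z_1$ a point over $u=0$. In the second case $\sigma^n\gamma=q^\infty$ for $n>a$, so the only recurrent sequences are $z_1^\infty$ and $q^\infty$, which are fixed by $\sigma$. Hence $h_\mu(\sigma)=0$.

**Step 5: the case $u\equiv\infty$.** The same argument applies with $(\infty,\infty)$ in place of $z_1$ and the fixed point $(\infty,0)$ in place of $q$: every other point over $u=\infty$ maps to $(\infty,0)$ by (2). So $h_\mu(\sigma)=0$.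

**Step 6: the case $|u|\equiv1$, and the motion of $u$.** There is no indeterminacy with $|u|=1$, so by (5) a sequence is determined by $x_0$, and $\mu$ becomes an ergodic $f$-invariant measure on the compact set $S=\{|u|=1\}$, with the same entropy. We first find where $u$ lives. A point of $\{|u|=1\}\subset\mathbb P_k^{1,\mathrm{an}}$ is a multiplicative seminorm on $k[u]$, trivial on $k$, with $|g|\le1$ for all $g$, and $\{|g|<1\}$ is a prime ideal not containing $u$. If it is $0$, the point is the Gauss point $\eta$, with $|g|=1$ for all $g\ne0$. Otherwise the ideal is maximal, generated by the monic irreducible $p_a$ of a closed point $a$ of $\mathbb G_m$; with $\rho=|p_a|\in[0,1)$ the point is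
$$(a,\rho):\quad|g|=\rho^{\mathrm{ord}_ag}\qquad(0^0=1,\ 0^n=0\text{ for }n\ge1).$$
Since $m$ is prime to the characteristic exponent, $b$ is étale on $\mathbb G_m$ (the derivative $mu^{m-1}$ is a unit there), so it pulls back a uniformizer at $b(a)$ to a uniformizer at $a$, and $\mathrm{ord}_a(g\circ b)=\mathrm{ord}_{b(a)}(g)$. Therefore
$$b(\eta)=\eta,\qquad b(a,\rho)=(b(a),\rho).$$
Let $\nu$ be the image of $\mu$ in $\{|u|=1\}$; it is $b$-invariant and ergodic. If $\nu(\{\eta\})>0$, then $\nu=\delta_\eta$, since $b^{-1}(\eta)=\{\eta\}$. Otherwise, as $k$ is countable there are countably many $a$, so some branch $\{(a,\rho)\}_{0\le\rho<1}$ (an open set, $\{|p_a|<1\}$) has positive measure. By recurrence $b^l(a)=a$ for some $l\ge1$. The union of the branches over the cycle of $a$ is mapped into itself and has positive measure, so it has full measure by ergodicity. On it $\rho$ is $b$-invariant, hence $\nu$-a.e. constant. In all cases $\nu$ is carried by a periodic orbit of $b$, of some length $q$.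

**Step 7: the motion of $v$.** If $|u|=1$ and $|v(x)|>1$, then $|v(f(x))|=|P(v)(x)|=|v(x)|^d$ with $d\ge2$, because the coefficients of $P$ have absolute value $0$ or $1$ and $P$ is monic. As in Step 3, $\{1<|v|<\infty\}$ is null. The set $\{v=\infty\}\cap S$ equals its own preimage in $S$, so either $v=\infty$ a.e. or $|v|\le1$ a.e. In the first case $\mu$ is carried by the $q$ points $(\xi,\infty)$, $\xi$ in the cycle, and $h_\mu(f)=0$. In the second, $\mu$ is carried by the fibers $E_\xi=\{u=\xi,\ |v|\le1\}$, and $f(E_\xi)\subset E_{b(\xi)}$. As the $\xi$ are permuted cyclically, each $E_\xi$ has measure $1/q$ and its normalized restriction $\mu_\xi$ is $f^q$-invariant. Entropy is affine in the measure, so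
$$h_\mu(f)=\tfrac1q\,h_\mu(f^q)=\tfrac1q\cdot\tfrac1q\sum_\xi h_{\mu_\xi}(f^q|_{E_\xi})\le\tfrac1{q^2}\sum_\xi h_{\mathrm{top}}(f^q|_{E_\xi}).$$

**Step 8: the return map is of the type of Lemma 9.** Put $L=\mathscr H(\xi)$. The points of $E_\xi$ are the multiplicative seminorms on $k[u^{\pm1}][v]$ that restrict to $\xi$ on $k[u^{\pm1}]$ and have $|v|\le1$. Equivalently, they are the points of the closed unit disc over $L$. As $b^q(\xi)=\xi$, the map $g(u)\mapsto g(u^{m^q})$ preserves the seminorm $\xi$, so it induces an isometric endomorphism $\tau$ of $L$. The $v$-coordinate of $f^q$ is a polynomial $Q\in k[u^{\pm1}][v]$, as one sees by iterating $v\mapsto P(v)/u$, $u\mapsto u^m$. Its coefficients have absolute value $\le1$ in $L$, since $|u|=1$ and $k$ is trivially valued. For $g\in k[u^{\pm1}][v]$ we have $g\circ f^q=g(u^{m^q},Q)=g^\tau(Q)$. A point of $E_\xi$ is determined by its values on such $g$, so $f^q|_{E_\xi}$ is the map $|g(f^q(x))|=|g^\tau(Q)(x)|$, $g\in L[v]$. By Lemma 9 its entropy is $0$, so $h_\mu(f)=0$. Thus $h_{\mathrm{top}}(f)\le0$. Since $\Omega\ni q_0=(0,\infty)$ is non-empty,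 $s(n,U)\ge1$ and $h_{\mathrm{top}}(f)=0$. $\square$

## From a separable extension $k'/k$ to a polynomial with $[k':k]$ factors: Theorem 4(a)

**Step 1: the polynomial.** We need $P$ irreducible over $k$ with at least $[k':k]$ distinct irreducible factors over $K$. Let $k\subsetneq k'\subset k_s$ be finite, $F$ its Galois closure in an algebraic closure, $G=\mathrm{Gal}(F/k)$, $H=\mathrm{Gal}(F/k')$, and $P$ the minimal polynomial over $k$ of a primitive element of $F/k$. Then $P$ is irreducible over $k$ of degree $|G|\ge2$, and $G$ acts simply transitively on its roots. The irreducible factors of $P$ over $k'$ correspond to the $H$-orbits on the roots, and there are $|G|/|H|=[k':k]$ of them. They are pairwise coprime because $P$ is separable, and remain coprime over $K\supset k'$. So $r_K(P)\ge[k':k]$.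

**Step 2: the map.** Take $f(u,v)=(b(u),P(v)/u)$ with $b$ as in (N) or (T) according to $k$; in case (T) one of $m=2,3$ is prime to the characteristic exponent. By Proposition 7, $h_{\mathrm{top}}(f_K)\ge\log r_K(P)\ge\log[k':k]$; here $K$ may be non-trivially valued even if $k$ is trivially valued. In case (N), $r_k(P)=1$ and Theorem 3 gives $h_{\mathrm{top}}(f)=0$. In case (T), Proposition 10 gives $h_{\mathrm{top}}(f)=0$.

**Step 3: the last assertion.** If $k_s\ne k$, apply this to $k'=k(\theta)$ with $\theta\in k_s\setminus k$: then $h_{\mathrm{top}}(f_K)\ge\log2>0=h_{\mathrm{top}}(f)$. $\square$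

## The bound $\log[k_s:k]$ on the defect: Theorem 4(b)

The left inequality is the first of the two facts given in advance. For the right one, assume $D=[k_s:k]<\infty$, since otherwise there is nothing to prove. Then $k_s$, being finite over the complete field $k$, is complete. We pass from $k$ to $k_s$ and from $k_s$ to $K$.

**Step 1: $h_{\mathrm{top}}(f_{k_s})\le h_{\mathrm{top}}(f)+\log D$.** This is the attempt above with $M=1$, the only value that survives indeterminacy. Let $\pi:X_{k_s}^{\mathrm{an}}\to X^{\mathrm{an}}$ and let $U$ be an entourage of $X_{k_s}^{\mathrm{an}}$. By Lemma 6 each fiber $\pi^{-1}(x)$ is covered by at most $D$ $U$-small open sets. Since $\pi$ is closed, they cover $\pi^{-1}(V_x)$ for some open $V_x\ni x$. Take a symmetric entourage $V$ of $X^{\mathrm{an}}$ such that each $V[p]$ lies in some $V_x$. If $N$ $V$-small sets cover $X^{\mathrm{an}}$, then $s(n,V)\le N^n<\infty$, so there is a maximal $(n,V)$-separated set $E_0\subset\Omega$. Let $y\in\Omega_{k_s}$. Then $\pi(y)\in\Omega$, and by maximality there is $p\in E_0$ with $f^j(\pi(y))\in V[f^j(p)]$ for $0\le j<n$.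 So $f^j_{k_s}(y)$ lies in one of at most $D$ $U$-small sets that depend only on $p$ and $j$. The counting principle gives
$$s_{k_s}(n,U)\le D^n\,s(n,V).$$
Hence the growth rate for $U$ is at most $\log D+h_{\mathrm{top}}(f)$.

**Step 2: $h_{\mathrm{top}}(f_K)\le h_{\mathrm{top}}(f_{k_s})$.** We show that $\pi:X_K^{\mathrm{an}}\to X_{k_s}^{\mathrm{an}}$ is injective. Let $k''$ be the algebraic closure of $k$ in $K$. It is dense in $K$, and purely inseparable over $k_s$, because an element separable over $k_s$ is separable over $k$. Let two points of $X_K^{\mathrm{an}}$ have the same image; they lie over the same affine chart $\mathrm{Spec}\,A$ of $X_{k_s}$ and are multiplicative seminorms on $A\otimes_{k_s}K$. In characteristic $p$, any $\alpha=\sum a_i\otimes c_i\in A\otimes_{k_s}k''$ has a power $\alpha^{p^e}=\sum a_i^{p^e}\otimes c_i^{p^e}$ in the image of $A$, so $|\alpha|$ is determined by the restriction to $A$. In characteristic $0$, $k''=k_s$. By density of $k''$ in $K$ and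
$$\Bigl|\sum a_i\otimes(c_i-c_i')\Bigr|\le\sum|a_i||c_i-c_i'|,$$
the seminorm is determined on $A\otimes_{k_s}K$. So $\pi$ is injective: the pairs with equal image form the diagonal, which lies in $U^\circ$ for every entourage $U$. The other hypotheses of Lemma 5 hold for a base change, so for every $U$ there is $V$ with $s_K(n,U)\le s_{k_s}(n,V)$, which proves the step.

**Step 3: the upper bound.** Steps 1 and 2 give $h_{\mathrm{top}}(f_K)\le h_{\mathrm{top}}(f_{k_s})\le h_{\mathrm{top}}(f)+\log[k_s:k]$.

**Step 4: optimality.** If $1<[k_s:k]<\infty$, apply (a) with $k'=k_s$: the resulting $f$ has $h_{\mathrm{top}}(f)=0$ and $h_{\mathrm{top}}(f_K)\ge\log[k_s:k]$, so by the upper bound $h_{\mathrm{top}}(f_K)=\log[k_s:k]$ and the constant is attained. If $[k_s:k]=\infty$, there are finite subextensions $k'\subset k_s$ of arbitrarily large degree, and (a) gives maps with $h_{\mathrm{top}}(f)=0$ and $h_{\mathrm{top}}(f_K)$ arbitrarily large, so no finite constant works. If $k_s=k$, the constant is $0$ and the two inequalities give $h_{\mathrm{top}}(f_K)=h_{\mathrm{top}}(f)$ for all $(X,f)$. If $k_s\ne k$,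 equality fails for some $f$ by (a). This is the "if and only if". $\square$
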